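\title{Two triangles and a conjecture on positivity tests for circular planar electrical networks}

\begin{abstract}
The response matrices of circular planar electrical networks with $n$ boundary nodes are the symmetric matrices with zero row sums whose circular minors have the right sign, and they form a union of cells of dimension at most $D=\binom n2$. A conjecture of Kenyon and Wilson characterizes the matrices in cells of codimension $r$ by the existence of a test: $D-r$ circular minors that are positive and $r$ that vanish, these conditions implying the nonnegativity of all other circular minors. We show that the conjecture holds for $n\le5$ and fails for every $n\ge6$. For two disjoint triangles on six nodes, eight minors cut out a real locus of codimension nine. For every $n$, a test of the conjectured sizes still forces the codimension to be at least $r$, with equality when the vanishing minors have independent differentials or have size at most two.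
\end{abstract}

\section{The conjecture and the results}\label{sec:intro}

\subsection{Response matrices}

A \emph{circular planar graph} is a finite graph $G$ embedded in a closed disk, with $n$ \emph{boundary nodes} $1,\dots,n$ placed on the bounding circle in this circular order and all other vertices, the \emph{interior} ones, inside the disk. We write $\partial$ and $I$ for the sets of boundary and interior vertices and $E$ for the edge set, and we assume throughout that every vertex is joined by a path to a boundary node. A \emph{network} is such a graph with conductances $c\in\mathbb R_{>0}^E$.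

For a function $u$ on the vertices let $(du)_e$ be the difference of its values at the two ends of $e$; only its square will matter. The \emph{energy} $\sum_e c_e(du)_e^2$ equals $u^TK(c)u$ for a symmetric matrix $K(c)$ with zero row sums, the Laplacian, whose entries are linear in $c$. The block $K_{II}$ is positive definite: a function that vanishes on $\partial$ and has zero energy is constant along edges, hence zero. The \emph{response matrix} of the network is the Schur complement
\begin{equation}\label{eq:schur}
\varphi_G(c)=K_{\partial\partial}-K_{\partial I}K_{II}^{-1}K_{I\partial},\qquad\text{and we put}\qquad Z(c)=\det K_{II}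
\end{equation}
($Z=1$ if $I=\emptyset$). It sends boundary voltages to boundary currents, so it records everything that can be measured at the boundary. Completing the square in the interior values gives the Dirichlet principle
\begin{equation}\label{eq:dirichlet}
f^T\varphi_G(c)f=\min_{u|_\partial=f}\ \sum_{e\in E}c_e(du)_e^2\qquad(f\in\mathbb R^n).
\end{equation}

Let $\mathcal L$ be the space of real symmetric $n\times n$ matrices with zero row sums. For $N\in\mathcal L$ put $m_{ij}=-N_{ij}$ for $i\ne j$. The $m_{ij}$ with $i<j$ are free coordinates on $\mathcal L$, so $\mathcal L\cong\mathbb R^D$ with $D=\binom n2$. Formula \eqref{eq:schur} makes sense for every $c\in\mathbb R^E$ with $Z(c)\neq0$, positive or not, and always gives an element of $\mathcal L$: if $\mathbf 1$ denotes an all-ones vector, then $K\mathbf 1=0$ gives $K_{II}^{-1}K_{I\partial}\mathbf 1=-\mathbf 1$ and so $\varphi_G(c)\mathbf 1=K_{\partial\partial}\mathbf 1+K_{\partial I}\mathbf 1=0$. Negative conductances will be the main tool in Sections \ref{sec:signs} and \ref{sec:cells}.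

\begin{example}\label{ex:star}
If $G$ has no interior vertices and no multiple edges, then $m_{ij}$ is the conductance of the edge $ij$, or $0$ if there is no such edge. If $G$ is the \emph{star} on three nodes, with one interior vertex joined to node $i$ by an edge of conductance $c_i$, then $Z=c_1+c_2+c_3$ and $m_{ij}=c_ic_j/(c_1+c_2+c_3)$.
\end{example}

\subsection{Circular minors and cells}

A \emph{circular pair of size $k\ge1$} is a pair $(P,Q)$, written $(p_1,\dots,p_k;q_1,\dots,q_k)$, of disjoint sequences of boundary nodes such that $p_1,\dots,p_k,q_k,\dots,q_1$ appear in this circular order. Its \emph{circular minor} is $\det N(P,Q)$, with rows and columns taken in the order of the sequences, and this minor is \emph{circularly positive} (\emph{nonnegative}) if $(-1)^k\det N(P,Q)$ is positive (nonnegative). Since $P\cap Q=\emptyset$, no diagonal entry occurs, and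
\[
\Delta_{P,Q}(N):=(-1)^k\det N(P,Q)=\det m(P,Q).
\]
From now on ``circular minor'' means $\Delta_{P,Q}$, and positive and nonnegative have their usual meaning. The minors of size one are the coordinates $m_{ij}$. Exchanging the roles of $P$ and $Q$ turns $(p_1,\dots,p_k;q_1,\dots,q_k)$ into the circular pair $(q_k,\dots,q_1;p_k,\dots,p_1)$, which has the same minor on $\mathcal L$. Nothing below depends on whether these two pairs are identified, and the sets of pairs that we construct never contain both. Up to this exchange, four nodes $i<j<k<l$ carry two circular pairs of size two, $(i,j;l,k)$ and $(j,k;i,l)$, with minors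
\begin{equation}\label{eq:size2}
m_{il}m_{jk}-m_{ik}m_{jl}\qquad\text{and}\qquad m_{ij}m_{kl}-m_{ik}m_{jl}:
\end{equation}
the product over a noncrossing matching minus the product over the crossing matching.

Circular minors detect paths. A circular pair $(P,Q)$ of size $k$ is a \emph{connection} of $G$ if there are $k$ vertex-disjoint paths from $P$ to $Q$ all of whose intermediate vertices are interior vertices of $G$. We use the following three facts from \cite{CIM,KW}.

\begin{proposition}\label{prop:forests}
For every circular planar graph $G$ and circular pair $(P,Q)$ we have $\Delta_{P,Q}(\varphi_G(c))=F_{P,Q}(c)/Z(c)$, where $F_{P,Q}$ and $Z$ are polynomials in $c$ with nonnegative coefficients and $Z\neq0$. Moreover, $F_{P,Q}\neq0$ if and only if $(P,Q)$ is a connection of $G$. Hence on $\varphi_G(\mathbb R^E_{>0})$ each circular minor is either everywhere zero or everywhere positive.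
\end{proposition}

Both polynomials are sums of the weights $\prod_{e}c_e$ of spanning forests. This comes from the Schur complement formula and Chaiken's all-minors matrix-tree theorem, which expands $Z\cdot\Delta_{P,Q}$ as a signed sum over forests joining $P$ to $Q$; planarity forces $p_i$ to be joined to $q_i$, so that all signs agree. For the star, $F_{(1;2)}=c_1c_2$.

\begin{theorem}\label{thm:char}
A real $n\times n$ matrix is the response matrix of a circular planar network if and only if it is symmetric, its row sums are zero, and all its circular minors are nonnegative.
\end{theorem}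

Let $\mathcal T\subset\mathcal L$ be the set of these matrices. It is the space of networks up to electrical equivalence, two networks being equivalent when they have the same response matrix. A graph $G$ is \emph{critical} if deleting any edge, and contracting any edge that does not join two boundary nodes, destroys some connection. The star is critical: deleting the edge at node $3$ destroys $(1;3)$, contracting it destroys $(1;2)$, and the three edges play symmetric roles.

\begin{theorem}\label{thm:cells}
The cells of $\mathcal T$ are the sets $C_G=\varphi_G(\mathbb R_{>0}^E)$ with $G$ critical. For critical $G$ the map $\varphi_G$ is a diffeomorphism of $\mathbb R^E_{>0}$ onto $C_G$, so $\dim C_G=|E|$. Two elements of $\mathcal T$ lie in the same cell if and only if the same circular minors vanish on them.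
\end{theorem}

Thus $\mathcal T$ is the disjoint union of finitely many cells. Ordered by closure, they form the poset $EP_n$. Its top cell consists of the response matrices of the well-connected networks, those on which all circular minors are positive, and has dimension $D$. A cell has \emph{codimension $r$} if its dimension is $D-r$.

\subsection{Tests}

There are far more circular minors than coordinates: for $n=5$ there are twenty minors in ten variables. So one asks how few of them must be inspected to certify that a matrix is a response matrix and to locate its cell. A cell of codimension $r$ looks like $\mathbb R_{>0}^{D-r}$ inside $\mathbb R^D$, and the economical description would use $r$ equations to cut it out and $D-r$ positive quantities as coordinates on it. The following conjecture of Kenyon and Wilson, which we take from \cite{BGK}, says that circular minors always provide such a description, and that the existence of one determines the codimension.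

\medskip
\noindent\textbf{Conjecture.} \emph{A real $n\times n$ matrix $M$ is the response matrix of a circular planar network belonging to a cell of codimension $r$ in $EP_n$ if and only if $M$ is symmetric with zero row sums and there are two disjoint sets $S_1,S_2$ of circular pairs, with $|S_1|=D-r$ and $|S_2|=r$, such that}
\begin{itemize}
\item[(a)] \emph{every circular minor of $M$ indexed by $S_1$ is positive and every circular minor of $M$ indexed by $S_2$ vanishes;}
\item[(b)] \emph{for every symmetric matrix $N$ with zero row sums, if the circular minors of $N$ indexed by $S_1$ are positive and those indexed by $S_2$ vanish, then all other circular minors of $N$ are nonnegative.}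
\end{itemize}
\medskip

For disjoint sets $S_1,S_2$ of any sizes let
\[
U=U(S_1,S_2)=\{N\in\mathcal L:\ \Delta_{P,Q}(N)>0 \text{ on } S_1,\ \ \Delta_{P,Q}(N)=0 \text{ on } S_2\},
\]
and call $(S_1,S_2)$ a \emph{test} if it satisfies (b). Condition (a) says $M\in U$. The minors indexed by $S_1\cup S_2$ are nonnegative on $U$ anyway, so by Theorem \ref{thm:char} the pair $(S_1,S_2)$ is a test if and only if $U\subset\mathcal T$. When $M\in\mathcal T$ is given, to \emph{assign a pair by sign} means to put it in $S_1$ if its minor is positive at $M$ and in $S_2$ if its minor vanishes at $M$.

\begin{example}\label{ex:small}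
For $n\le3$ the circular minors are the $D$ coordinates, and assigning all of them by sign gives a test. For $n=4$, where $D=6$, there are by \eqref{eq:size2} two more minors,
\[
\xi=m_{14}m_{23}-m_{13}m_{24},\qquad \eta=m_{12}m_{34}-m_{13}m_{24}.
\]
Let $M\in\mathcal T$. If $m_{13}m_{24}=0$ at $M$, assign the six coordinates by sign. On $U$ all coordinates are nonnegative and one of $m_{13},m_{24}$ vanishes, so $\xi=m_{14}m_{23}\ge0$ and $\eta=m_{12}m_{34}\ge0$. If $m_{13}m_{24}>0$ at $M$, then $\xi,\eta\ge0$ force all six coordinates to be positive at $M$. Put $m_{12},m_{23},m_{13},m_{24}$ in $S_1$ and assign $\xi,\eta$ by sign. On $U$ the two remaining minors are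
\[
m_{14}=\frac{\xi+m_{13}m_{24}}{m_{23}}>0,\qquad m_{34}=\frac{\eta+m_{13}m_{24}}{m_{12}}>0 .
\]
In both cases we obtain a test with $M\in U$ and $|S_1|+|S_2|=6$, and the minors in $S_1$ are free positive coordinates on $U$, as the Conjecture leads one to expect.
\end{example}

The count behind the Conjecture has a weak point. Over $\mathbb C$, $r$ polynomial equations never cut more than $r$ dimensions. Over $\mathbb R$ they can: the single equation $x^2+xy+y^2=0$ defines two complex conjugate lines whose only real point is the origin. The question is whether circular minors can produce such an equation.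

\subsection{Results}

\begin{theorem}\label{thm:A}
The Conjecture is true for $n\le5$ and false for every $n\ge6$. For $n\ge6$ the ``if'' direction fails. More precisely, for every $g\ge1$ and $n\ge6g$ there are $r$, a matrix $M$ and sets $S_1,S_2$ satisfying all conditions of the Conjecture for $r$, while $M$ lies in a cell of codimension $r+g$.
\end{theorem}

The error can only go in this direction. This is part of a general description of the set $U$ of a test.

\begin{theorem}\label{thm:B}
Let $n$ be arbitrary, let $(S_1,S_2)$ be a test, with $S_1$ and $S_2$ of any sizes, and let $U=U(S_1,S_2)$.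
\begin{itemize}
\item[(1)] $U$ is a union of cells, and each of these cells is open in $U$. In particular, no cell in $U$ lies in the closure of another one.
\item[(2)] Every cell $C\subset U$ has $\dim C\le|S_1|$.
\item[(3)] If the differentials of the minors indexed by $S_2$ are linearly independent at some point of a cell $C\subset U$, then $\dim C=D-|S_2|$.
\item[(4)] If all pairs in $S_2$ have size at most $2$, then every cell $C\subset U$ has $\dim C\ge D-|S_2|$.
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:geq}
Let $(S_1,S_2)$ be a test with $|S_1|=D-r$ and $|S_2|=r$, and let $M\in\mathcal L$ satisfy {\rm(a)}. Then $M$ is a response matrix in a cell of codimension at least $r$. The codimension equals $r$ if the minors indexed by $S_2$ have independent differentials at $M$, or if $S_2$ contains only pairs of size at most $2$.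
\end{corollary}

\begin{proof}
We have $M\in U\subset\mathcal T$, and the cell $C$ of $M$ lies in $U$ by part (1). Part (2) gives $\dim C\le D-r$. Under either extra hypothesis, part (3) or part (4) gives $\dim C\ge D-r$.
\end{proof}

So the ``if'' direction is true for every $n$ when ``codimension $r$'' is replaced by ``codimension at least $r$'', and by Theorem \ref{thm:A} the excess can be arbitrarily large. Part (4) explains the threshold: a counterexample needs a $3\times3$ minor in $S_2$, and that needs six nodes. We make no claim about the ``only if'' direction for $n\ge6$.

The counterexample is in Section \ref{sec:triangles}. Section \ref{sec:signs} shows that a test detects negative conductances, Section \ref{sec:cells} derives Theorem \ref{thm:B} from this, and Section \ref{sec:five} treats $n\le5$.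

\section{Two triangles}\label{sec:triangles}

\subsection{Eight equations for nine coordinates}

Let $n=6$, so $D=15$, and let $G$ be the disjoint union of the triangles on $\{1,2,3\}$ and $\{4,5,6\}$. It is critical: every edge $ij$ joins two boundary nodes, so only deletions count, and deleting $ij$ destroys the connection $(i;j)$ because paths may not pass through a boundary node. Call the nine coordinates $m_{ij}$ with $i\le3<j$ the \emph{cross} coordinates and the other six the \emph{triangle} coordinates. By Example \ref{ex:star},
\[
C_G=\{N\in\mathcal L:\ \text{cross coordinates }=0,\ \text{ triangle coordinates }>0\},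
\]
a cell of dimension $6$ and codimension $9$. Let $M\in C_G$ be the matrix with all triangle coordinates equal to $1$. We look for a test that describes $C_G$ with only eight equations, and hence seven inequalities.

Let $S_2$ consist of the eight pairs below. The second column shows the word $p_1\cdots p_kq_k\cdots q_1$, which is in circular order in each case.
\[
\begin{array}{lll}
(2;5) & 25 & \delta_1=m_{25}\\[2pt]
(1,4;6,5) & 1456 & \delta_2=m_{16}m_{45}-m_{15}m_{46}\\[2pt]
(1,2;6,3) & 1236 & \delta_3=m_{16}m_{23}-m_{13}m_{26}\\[2pt]
(6,3;5,4) & 6345 & \delta_4=m_{56}m_{34}-m_{46}m_{35}\\[2pt]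
(2,3;1,4) & 2341 & \delta_5=m_{12}m_{34}-m_{13}m_{24}\\[2pt]
(6,1,2;5,4,3) & 612345 & \delta_6=m_{56}(m_{14}m_{23}-m_{13}m_{24})-m_{46}(m_{15}m_{23}-m_{13}m_{25})\\
 & & \qquad\quad{}+m_{36}(m_{15}m_{24}-m_{14}m_{25})\\[2pt]
(2,3,4;1,6,5) & 234561 & \delta_7=m_{12}(m_{36}m_{45}-m_{35}m_{46})-m_{26}(m_{13}m_{45}-m_{14}m_{35})\\
 & & \qquad\quad{}+m_{25}(m_{13}m_{46}-m_{14}m_{36})\\[2pt]
(1,3;6,4) & 1346 & \delta_8=m_{16}m_{34}-m_{14}m_{36}
\end{array}
\]
Here $\delta_6$ and $\delta_7$ are the expansions along the first row of
\[
\det\begin{pmatrix} m_{56}&m_{46}&m_{36}\\ m_{15}&m_{14}&m_{13}\\ m_{25}&m_{24}&m_{23}\end{pmatrix}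
\qquad\text{and}\qquad
\det\begin{pmatrix} m_{12}&m_{26}&m_{25}\\ m_{13}&m_{36}&m_{35}\\ m_{14}&m_{46}&m_{45}\end{pmatrix}.
\]
Every term of every $\delta_i$ contains a cross coordinate, so all eight minors vanish on $C_G$.

The choice is explained by the lowest-order terms at $M$. Set the triangle coordinates equal to $1$ and write $x=m_{16}$, $y=m_{34}$. The parts of $\delta_1,\dots,\delta_7$ that are linear in the cross coordinates are
\begin{gather*}
m_{25},\qquad x-m_{15},\qquad x-m_{26},\qquad y-m_{35},\qquad y-m_{24},\\
m_{14}-m_{24}-m_{15}+m_{25},\qquad m_{36}-m_{35}-m_{26}+m_{25}.
\end{gather*}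
Each involves a coordinate absent from the earlier ones, so they are independent, and they vanish together on the plane where $m_{25}=0$, $m_{15}=m_{26}=x$, $m_{35}=m_{24}=y$ and $m_{14}=m_{36}=x+y$. The last minor $\delta_8$ has no linear part, and on this plane
\[
-\delta_8=(x+y)^2-xy=x^2+xy+y^2 .
\]
So to leading order the eighth equation removes the two remaining dimensions at once. The sums $x+y$ come from the two $3\times 3$ minors.

This is a statement near $M$, whereas a test is a global condition, and the cubic terms of $\delta_6$ and $\delta_7$ do create real solutions far from $C_G$ (Remark \ref{rem:seventh}). We have one inequality to spare and use it to exclude them. Let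
\[
S_1=\{(1;2),(1;3),(2;3),(4;5),(4;6),(5;6),(3,4;1,6)\}.
\]
The first six minors are the triangle coordinates. The seventh pair has the word $3461$ and the minor $\delta_0=m_{13}m_{46}-m_{14}m_{36}$. The fifteen minors indexed by $S_1\cup S_2$ are distinct polynomials, so the fifteen pairs are distinct even up to exchanging $P$ and $Q$, and $|S_1|=7=15-8$.

\begin{proposition}\label{prop:six}
For these sets, $U(S_1,S_2)=C_G$.
\end{proposition}

\begin{proof}
On $C_G$ the minors $\delta_1,\dots,\delta_8$ vanish, the triangle coordinates are positive, and $\delta_0=m_{13}m_{46}>0$. So $C_G\subset U$.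

Let $N\in U$. Its triangle coordinates are positive, and we must show that its cross coordinates vanish. With $x=m_{16}$ and $y=m_{34}$, the equations $\delta_1=\dots=\delta_5=0$ give
\begin{equation}\label{eq:five}
m_{25}=0,\quad m_{15}=\frac{m_{45}}{m_{46}}\,x,\quad m_{26}=\frac{m_{23}}{m_{13}}\,x,\quad m_{35}=\frac{m_{56}}{m_{46}}\,y,\quad m_{24}=\frac{m_{12}}{m_{13}}\,y .
\end{equation}
Four unknowns $x,y,m_{14},m_{36}$ remain. We rescale them by positive factors so that the triangle coordinates disappear from the remaining equations:
\[
X=m_{23}m_{45}\,x,\quad Y=m_{12}m_{56}\,y,\quad \alpha=m_{23}m_{56}\,m_{14},\quad \beta=m_{12}m_{45}\,m_{36},\quad \theta=\frac{xy}{m_{13}m_{46}} .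
\]
Using $m_{25}=0$ and then \eqref{eq:five}, the equation $\delta_6=0$ reads
\[
\alpha=m_{56}m_{13}m_{24}+m_{46}m_{23}m_{15}-m_{36}m_{15}m_{24}=Y+X-\frac{m_{12}m_{45}}{m_{13}m_{46}}\,xy\,m_{36}=X+Y-\theta\beta ,
\]
and the equation $\delta_7=0$ reads
\[
\beta=m_{12}m_{46}m_{35}+m_{13}m_{45}m_{26}-m_{14}m_{26}m_{35}=Y+X-\frac{m_{23}m_{56}}{m_{13}m_{46}}\,xy\,m_{14}=X+Y-\theta\alpha .
\]
The equation $\delta_8=0$ says $m_{14}m_{36}=xy$, and multiplying by $m_{12}m_{23}m_{45}m_{56}$ turns it into $\alpha\beta=XY$. It also turns the inequality $\delta_0>0$ into $xy<m_{13}m_{46}$. Altogether,
\begin{equation}\label{eq:system}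
\alpha=X+Y-\theta\beta,\qquad \beta=X+Y-\theta\alpha,\qquad \alpha\beta=XY,\qquad \theta<1 .
\end{equation}

Subtracting the first two equations gives $(\alpha-\beta)(1-\theta)=0$, so $\alpha=\beta$ and $XY=\alpha^2\ge0$. Both $XY$ and $\theta$ are positive multiples of $xy$, hence $0\le\theta<1$. The first equation now says $(1+\theta)\alpha=X+Y$, and therefore
\[
4XY\le(X+Y)^2=(1+\theta)^2\alpha^2=(1+\theta)^2XY .
\]
Since $(1+\theta)^2<4$, this forces $XY\le0$, so $XY=0$. Then $\alpha=\beta=0$ and $X+Y=0$, and together with $XY=0$ this gives $X=Y=0$. Thus $x=y=m_{14}=m_{36}=0$, and by \eqref{eq:five} the other five cross coordinates vanish too.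
\end{proof}

Since $C_G\subset\mathcal T$, the pair $(S_1,S_2)$ is a test, and $M\in U$. So $M$ satisfies the right-hand side of the Conjecture for $r=8$, while its cell has codimension $9$. To see that the codimension is not $8$ one needs only that the set of vanishing circular minors is constant on a cell: this confines the cell of $M$ to the $6$-dimensional subspace where the cross coordinates vanish.

\begin{remark}\label{rem:seventh}
The seventh inequality cannot be dropped. Let the triangle coordinates be $1$, let $m_{25}=0$, and let the other eight cross coordinates be $-1$. Then \eqref{eq:five} holds, and $X=Y=\alpha=\beta=-1$, $\theta=1$ satisfy the three equations in \eqref{eq:system}. So $\delta_1=\dots=\delta_8=0$ and the triangle coordinates are positive, but $m_{16}<0$. Here $\delta_0=0$.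
\end{remark}

\subsection{Several pairs of triangles}

\begin{proof}[Proof of Theorem \ref{thm:A} for $n\ge6$]
Let $g\ge1$ and $n\ge6g$. Choose the $g$ arcs $\{6s+1,\dots,6s+6\}$, $0\le s<g$, place a copy of the two triangles on each, and leave the remaining nodes isolated. The resulting graph $G$ is circular planar and is critical for the same reason as before. Its cell $C_G$ consists of the matrices whose $6g$ triangle coordinates are positive and whose other coordinates vanish; it has codimension $D-6g$. Let $M\in C_G$ have unit conductances.

A circular pair on six nodes, transported to an arc, is a circular pair on $n$ nodes. Let $S_1$ be the union of the $g$ copies of the seven pairs above. Let $S_2$ be the union of the $g$ copies of the eight pairs above together with the $D-15g$ pairs $(i;j)$, $i<j$, for which $i,j$ do not lie in one arc. These sets are disjoint, $|S_1|=7g$, and $|S_2|=8g+D-15g=D-7g=:r$. A matrix $N\in\mathcal L$ lies in $U$ if and only if the coordinates $m_{ij}$ with $i,j$ not in one arc vanish and the fifteen coordinates of each arc satisfy the conditions of the six-node case. By Proposition \ref{prop:six}, which is a statement about fifteen free real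 variables, this means $N\in C_G$. So $U=C_G\subset\mathcal T$, the pair $(S_1,S_2)$ is a test, $M$ satisfies (a), and the cell of $M$ has codimension $D-6g=r+g$. Taking $g=1$ shows that the ``if'' direction fails for every $n\ge6$.
\end{proof}

\section{A test detects negative conductances}\label{sec:signs}

Fix a test and a cell $C_G\subset U$. The minors indexed by $S_2$ vanish on $\varphi_G(c)$ for positive $c$, hence for all real $c$ with $Z(c)\ne0$. So $\varphi_G$ supplies a large family of matrices that satisfy the equations of the test, and only the inequalities can reject them. To turn this into a constraint on the test we must know that $\varphi_G(c)$ leaves $C_G$ when some $c_e$ is negative. For graphs that are not critical this is false: on two nodes, parallel edges of conductances $2$ and $-1$ give $m_{12}=1$, and edges of conductances $1$ and $-2$ in series give $m_{12}=\frac{1\cdot(-2)}{1-2}=2$. For critical graphs it is true, because the conductances are recovered from the response matrix by rational formulas, and such formulas do not notice the sign of $c$.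

\subsection{Rational recovery of conductances}

A \emph{boundary edge} is an edge joining two boundary nodes. A \emph{boundary spike} at $p$ is an edge joining a boundary node $p$, which has no other edge, to an interior vertex $v$; contracting it makes $v$ the new boundary node $p$. We use one more fact from \cite{CIM}: a critical graph with at least one edge has a boundary edge whose deletion, or a boundary spike whose contraction, gives a critical graph.

\begin{lemma}\label{lem:recovery}
Let $G$ be critical and $e\in E$. There are polynomials $A_e,B_e$ in the matrix entries, with $B_e$ nowhere zero on $C_G$, such that $A_e(\varphi_G(c))=c_e\,B_e(\varphi_G(c))$ for all $c\in\mathbb R^E_{>0}$.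
\end{lemma}

\begin{proof}
Let $R_G$ be the set of functions on $\mathbb R^E_{>0}$ of the form $c\mapsto A(\varphi_G(c))/B(\varphi_G(c))$, with $A,B$ polynomials and $B$ nowhere zero on $C_G$. It is a ring, and it contains the reciprocal of each of its nowhere vanishing elements. We show $c_e\in R_G$ for all $e$ by induction on $|E|$; for $E=\emptyset$ there is nothing to prove.

Let $G'$ be the critical graph obtained by deleting a boundary edge or contracting a boundary spike, let $\gamma$ be the conductance of that edge, let $c'$ be the vector of the other conductances, and put $\Lambda=\varphi_G(c)$, $\Lambda'=\varphi_{G'}(c')$. It suffices to show that $\gamma$ and the entries of $\Lambda'$ lie in $R_G$. Indeed, by induction every other conductance equals $A'(\Lambda')/B'(\Lambda')$, where $B'(\Lambda')$ vanishes nowhere because $\Lambda'\in C_{G'}$, and this quotient then lies in $R_G$. Since $G$ is critical, some connection of $G$ is not a connection of $G'$. By Proposition \ref{prop:forests} the corresponding minor of $\Lambda'$ vanishes, and this is the equation from which we solve for $\gamma$.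

\emph{Boundary edge $pq$.} A system of paths realizing the destroyed connection must use the edge $pq$. Intermediate vertices of the paths are interior, so $pq$ is itself one of the paths. After naming the ends suitably, the connection has row set $\{p\}\cup P$ and column set $\{q\}\cup Q$, and the remaining paths show that $(P,Q)$ is a connection of $G$ or is empty. Hence $\det\Lambda(P,Q)$ vanishes nowhere (an empty determinant is $1$). By \eqref{eq:dirichlet}, $\Lambda'=\Lambda-\gamma(\mathbf e_p-\mathbf e_q)(\mathbf e_p-\mathbf e_q)^T$, where $\mathbf e_i$ are the standard basis vectors. List $p$ and $q$ first. Since $q$ is not a row and $p$ is not a column, $\Lambda'(pP,qQ)$ differs from $\Lambda(pP,qQ)$ only by $+\gamma$ in the top left entry, and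
\[
0=\det\Lambda'(pP,qQ)=\det\Lambda(pP,qQ)+\gamma\det\Lambda(P,Q).
\]
So $\gamma=-\det\Lambda(pP,qQ)/\det\Lambda(P,Q)\in R_G$, and then the entries of $\Lambda'$ lie in $R_G$.

\emph{Boundary spike $pv$.} Let $(P,Q)$ be the destroyed connection. Then $p\notin P\cup Q$: otherwise the path ending at $p$ would pass through $v$, the other paths would avoid $v$, and the system would survive the contraction. To relate $\Lambda$ and $\Lambda'$, minimize the energy in \eqref{eq:dirichlet} first over the interior vertices other than $v$. This gives the form $\Lambda'$, with $v$ in the place of $p$, plus $\gamma(u(p)-u(v))^2$. The coefficient of $u(v)^2$ is $\gamma+\Lambda'_{pp}>0$, and eliminating $v$ by a Schur complement gives, for $i,j\neq p$,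
\[
\Lambda_{ij}=\Lambda'_{ij}-\frac{\Lambda'_{ip}\Lambda'_{pj}}{\gamma+\Lambda'_{pp}},\qquad \Lambda_{ip}=\frac{\gamma\Lambda'_{ip}}{\gamma+\Lambda'_{pp}},\qquad \Lambda_{pp}=\gamma-\frac{\gamma^2}{\gamma+\Lambda'_{pp}} .
\]
In particular $\gamma-\Lambda_{pp}=\gamma^2/(\gamma+\Lambda'_{pp})>0$, and solving for $\Lambda'$ yields
\begin{equation}\label{eq:spike}
\Lambda'_{ij}=\Lambda_{ij}+\frac{\Lambda_{ip}\Lambda_{pj}}{\gamma-\Lambda_{pp}},\qquad \Lambda'_{ip}=\frac{\gamma\Lambda_{ip}}{\gamma-\Lambda_{pp}},\qquad \Lambda'_{pp}=\frac{\gamma^2}{\gamma-\Lambda_{pp}}-\gamma .
\end{equation}
As $p\notin P\cup Q$, the matrix $\Lambda'(P,Q)$ is a rank-one perturbation of the invertible matrix $\Lambda(P,Q)$. The identity $\det(H+ab^T)=(1+b^TH^{-1}a)\det H$ gives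
\[
0=\det\Lambda'(P,Q)=\Bigl(1+\frac{\Lambda(p,Q)\,\Lambda(P,Q)^{-1}\Lambda(P,p)}{\gamma-\Lambda_{pp}}\Bigr)\det\Lambda(P,Q),
\]
that is, $\gamma=\Lambda_{pp}-\Lambda(p,Q)\Lambda(P,Q)^{-1}\Lambda(P,p)$. The denominator $\det\Lambda(P,Q)$ vanishes nowhere, so $\gamma\in R_G$. Then $\gamma-\Lambda_{pp}$ is a nowhere vanishing element of $R_G$, and \eqref{eq:spike} shows that the entries of $\Lambda'$ lie in $R_G$.
\end{proof}

For the star, with $p=3$ and destroyed connection $(1;2)$, the formula reads $c_3=m_{13}+m_{23}+m_{13}m_{23}/m_{12}$, in agreement with Example \ref{ex:star}.

\subsection{The sign lemma}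

\begin{lemma}\label{lem:sign}
Let $(S_1,S_2)$ be a test and $C_G\subset U$ a cell, with $G$ critical. Let $c\in\mathbb R^E$ be such that $Z(c)\neq0$, that $F_{P,Q}(c)\neq0$ for every connection $(P,Q)$ of $G$, and that the minors of $\varphi_G(c)$ indexed by $S_1$ are positive. Then $c_e>0$ for all $e\in E$.
\end{lemma}

\begin{proof}
The identities in Proposition \ref{prop:forests} and Lemma \ref{lem:recovery}, multiplied by a power of $Z$, are polynomial identities in $c$ that hold on the open set $\mathbb R^E_{>0}$. Hence they hold wherever $Z\ne0$.

Let $N=\varphi_G(c)\in\mathcal L$. The minor $\Delta_{P,Q}(N)=F_{P,Q}(c)/Z(c)$ vanishes if $(P,Q)$ is not a connection and, by hypothesis, does not vanish if it is one. So the minors vanishing at $N$ are exactly those vanishing on $C_G$. They include the minors indexed by $S_2$, because $C_G\subset U$. Thus $N\in U$, and $N\in\mathcal T$ because $(S_1,S_2)$ is a test. By Theorem \ref{thm:cells}, $N\in C_G$, say $N=\varphi_G(c')$ with $c'\in\mathbb R^E_{>0}$. Now $B_e(N)\neq0$ and $c_e=A_e(N)/B_e(N)=c'_e>0$.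
\end{proof}

\section{The cells of a test}\label{sec:cells}

We prove Theorem \ref{thm:B}. Let $V\subset\mathcal L$ be the common zero set of the minors indexed by $S_2$. Then $U$ is an open subset of $V$, and $U\subset\mathcal T$. Whether a point of $\mathcal T$ lies in $U$ depends only on which minors vanish at it, so $U$ is a union of cells by Theorem \ref{thm:cells}.

\subsection{Crossing the boundary of a cell: part (1)}

If a cell $C_G\subset U$ had a limit point $M\in U$ outside $C_G$, the strict inequalities of the test would hold near $M$. One could then approach $M$ along a rational curve in $C_G$, continue the curve past $M$, and stay in $U$. Past $M$ some conductance is negative, having passed through $0$ or through $\infty$. For the star with $c_3=1/t$,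
\[
m_{12}=\frac{c_1c_2\,t}{1+(c_1+c_2)t},\qquad m_{13}=\frac{c_1}{1+(c_1+c_2)t},\qquad m_{23}=\frac{c_2}{1+(c_1+c_2)t}.
\]
At $t=0$ this is the response matrix of the contracted graph, and for small $t<0$ the entries $m_{13},m_{23}$ are still positive while $m_{12}<0$.

The difficulty is to find such a curve through a given limit point $M$. All we know is a sequence $c^k$ with $\varphi_G(c^k)\to M$, in which conductances may tend to $0$ and $\infty$ at unrelated rates. The next lemma says that the rates do not matter. For $c^\infty\in[0,\infty]^E$ let $E_0$, $E_\infty$ and $E_+$ be the sets of edges with $c^\infty_e=0$, $c_e^\infty=\infty$ and $0<c^\infty_e<\infty$.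

\begin{lemma}\label{lem:limit}
Let $c^\infty\in[0,\infty]^E$ be such that no path of edges in $E_\infty$ joins two distinct boundary nodes. Then there is a matrix $N^\infty$ such that $\varphi_G(c^k)\to N^\infty$ for every sequence $c^k\in\mathbb R^E_{>0}$ converging to $c^\infty$.
\end{lemma}

\begin{proof}
Write $\mathcal E_c(f)=f^T\varphi_G(c)f$. A symmetric matrix is determined by finitely many values of its quadratic form, namely at the vectors $\mathbf e_i$ and $\mathbf e_i+\mathbf e_j$, by linear formulas. So it suffices to show that $\mathcal E_{c^k}(f)$ converges, for each $f$, to a limit that does not depend on the sequence. Call $u$ \emph{admissible} if $u|_\partial=f$ and $(du)_e=0$ for all $e\in E_\infty$. Admissible functions exist, because each connected component of the subgraph with edge set $E_\infty$ contains at most one boundary node. Put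
\[
\mathcal E_\infty(f)=\min_{u\ \text{admissible}}\ \sum_{e\in E_+}c^\infty_e(du)_e^2 ;
\]
the minimum is attained, as for any nonnegative quadratic form on an affine subspace.

Insert a minimizer $u$ for $\mathcal E_\infty(f)$ into \eqref{eq:dirichlet}. The edges in $E_\infty$ contribute nothing and the contribution of $E_0$ tends to zero, so $\limsup\mathcal E_{c^k}(f)\le\mathcal E_\infty(f)$.

Conversely, pass to a subsequence along which $\mathcal E_{c^k}(f)$ tends to its lower limit, and let $u^k$ be a minimizer in \eqref{eq:dirichlet} for $c^k$. Truncating a function to the interval $[\min f,\max f]$ keeps its boundary values and does not increase any $|(du)_e|$, so we may take $u^k$ with values in this interval and pass to a further subsequence with $u^k\to u$. By the upper bound, $c^k_e(du^k)_e^2$ is bounded, which forces $(du)_e=0$ for $e\in E_\infty$. So $u$ is admissible, and dropping the edges outside $E_+$ gives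
\[
\liminf\mathcal E_{c^k}(f)\ \ge\ \sum_{e\in E_+}c^\infty_e(du)_e^2\ \ge\ \mathcal E_\infty(f).\qedhere
\]
\end{proof}

\begin{proof}[Proof of part (1)]
Suppose that a cell $C\subset U$ is not open in $U$. Then some $M\in C$ is a limit of points of $U\setminus C$. There are finitely many cells, so there is a cell $C_G\subset U$, different from $C$, and there are $c^k\in\mathbb R^E_{>0}$ with $\varphi_G(c^k)\to M$. By compactness we may assume $c^k\to c^\infty\in[0,\infty]^E$. If $E_0\cup E_\infty$ were empty, then $M=\varphi_G(c^\infty)$ would lie in $C_G$, which is disjoint from $C$. So $E_0\cup E_\infty\neq\emptyset$.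

The hypothesis of Lemma \ref{lem:limit} holds. Indeed, suppose that a path of $\ell$ edges in $E_\infty$ joins boundary nodes $i\ne j$. A function with boundary values $\mathbf e_i$ drops by $1$ along the path, so the sum of $(du)_e^2$ over the path is at least $1/\ell$ by the Cauchy--Schwarz inequality. Then $\varphi_G(c^k)_{ii}=\mathcal E_{c^k}(\mathbf e_i)$ is at least $1/\ell$ times the smallest $c^k_e$ on the path and tends to infinity, although it converges to $M_{ii}$.

For $t\neq0$ define $c(t)$ by $c_e(t)=c_e^\infty$ on $E_+$, $c_e(t)=t$ on $E_0$, and $c_e(t)=1/t$ on $E_\infty$, and let $N(t)=\varphi_G(c(t))$. By Lemma \ref{lem:limit}, $N(t)\to N^\infty=M$ as $t\to0^+$. The functions $Z(c(t))$ and $F_{P,Q}(c(t))$, for connections $(P,Q)$, are Laurent polynomials in $t$ that are positive for $t>0$; they have finitely many zeros, so they are nonzero for small $t<0$. The entries of $N(t)$ are rational functions of $t$ with a finite limit as $t\to0^+$. Such a function has no pole at $0$, so $N(t)\to M$ also as $t\to0^-$. Since $M\in U$, the minors indexed by $S_1$ are positive at $N(t)$ for small $t<0$. Lemma \ref{lem:sign} gives $c_e(t)>0$ for all $e$, whereas $c_e(t)<0$ on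 the nonempty set $E_0\cup E_\infty$. This contradiction shows that $C$ is open in $U$.

Finally, if a cell $C\subset U$ were contained in the closure of another cell $C'\subset U$, then $C$, being open in $U$, would meet $C'$, which is impossible.
\end{proof}

\subsection{Counting signs: part (2)}

We now have $|E|$ signs at our disposal, one for each edge, and $|S_1|$ inequalities to satisfy. In general the sign of $F_{P,Q}(c)$ is not determined by the signs of the $c_e$. It is determined when the conductances have very different orders of magnitude, for then a single monomial dominates, and each inequality becomes a linear equation over $\mathbb F_2$. For the star with $c=(\epsilon_1,\epsilon_2t,\epsilon_3t^2)$, $\epsilon_i=\pm1$ and $t>0$ small, $Z$ has the sign $\epsilon_1$, and $m_{12},m_{13},m_{23}$ have the signs $\epsilon_2$, $\epsilon_3$, $\epsilon_1\epsilon_2\epsilon_3$. All three inequalities force $\epsilon=(1,1,1)$, and any two of them leave another solution.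

\begin{proof}[Proof of part (2)]
Let $C=C_G\subset U$ and suppose $|S_1|<|E|$. Consider the finitely many exponent vectors $a\in\mathbb Z^E$ of monomials $c^a$ occurring in $Z$ or in some nonzero $F_{P,Q}$. The lattice $\mathbb Z^E$ is not contained in a finite union of hyperplanes, so there is $w\in\mathbb Z^E$ with $w\cdot a\neq w\cdot a'$ for any two distinct such vectors. Let $a_Z$ and $a_{P,Q}$ be the exponents that minimize $w\cdot a$ among the monomials of $Z$ and of $F_{P,Q}$.

For $\sigma\in\{0,1\}^E$ and $t>0$ put $c_e=(-1)^{\sigma_e}t^{w_e}$. Then $Z(c)=\kappa\,(-1)^{\sigma\cdot a_Z}\,t^{w\cdot a_Z}(1+o(1))$ as $t\to0^+$, where $\kappa$ is the coefficient of $c^{a_Z}$, and $\kappa>0$ by Proposition \ref{prop:forests}. The same holds for each nonzero $F_{P,Q}$. So for small $t$ none of these polynomials vanishes at $c$, and for each connection $(P,Q)$ the minor $\Delta_{P,Q}(\varphi_G(c))$ has the sign $(-1)^{\sigma\cdot(a_{P,Q}-a_Z)}$. The pairs in $S_1$ are connections because $C_G\subset U$. The conditions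
\[
\sigma\cdot(a_{P,Q}-a_Z)\equiv0\pmod 2,\qquad (P,Q)\in S_1,
\]
are $|S_1|<|E|$ homogeneous linear equations over $\mathbb F_2$ in $|E|$ unknowns, so they have a solution $\sigma\neq0$. For this $\sigma$ and small $t$, Lemma \ref{lem:sign} applies and gives $c_e>0$ for all $e$, contradicting $\sigma\ne0$. Hence $\dim C=|E|\le|S_1|$.
\end{proof}

\subsection{Counting equations: parts (3) and (4)}

By part (1), a cell $C\subset U$ is open in $U$, and $U$ is open in $V$. So every $M\in C$ has an open neighborhood $O\subset\mathcal L$ with
\begin{equation}\label{eq:local}
O\cap V=O\cap C ,
\end{equation}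
and $\dim C$ is the dimension of the real variety $V$ near $M$.

\begin{proof}[Proof of part (3)]
Let $M\in C$ be a point where the differentials are independent. By the implicit function theorem, $V$ is near $M$ a manifold of dimension $D-|S_2|$. By \eqref{eq:local} it coincides with $C$ near $M$.
\end{proof}

Without independence, the complexification still has the expected size. Let $V_{\mathbb C}\subset\mathbb C^D$ be the complex zero set of the minors indexed by $S_2$, as polynomials in the coordinates $m_{ij}$. We recall two textbook facts. By Krull's theorem, every irreducible component of the common zero set of $s$ polynomials in $\mathbb C^D$ has dimension at least $D-s$. And a nonempty Zariski open subset of an irreducible complex variety $W$ is dense in the classical topology and contains a point near which it is a complex manifold of dimension $\dim W$. The difficulty is that complex points near $M$ need not yield real points near $M$. For two triangles, every component of $V_{\mathbb C}$ through $M$ has dimension at least $7$, while $V$ is $6$-dimensional near $M$. For pairs of size at most two the equations are monomial or binomial, and there is a way back to the reals: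 an equation $z_\kappa z_\lambda=z_\mu z_\nu$ is preserved by taking absolute values of the coordinates, and this operation fixes $M$.

\begin{proof}[Proof of part (4)]
Let $M\in C$. Its coordinates are circular minors of size one, so they are nonnegative. By \eqref{eq:size2}, each equation defining $V_{\mathbb C}$ has the form $z_\kappa=0$ or $z_\kappa z_\lambda=z_\mu z_\nu$, where $\kappa,\lambda,\mu,\nu$ index coordinates. Let $W$ be an irreducible component of $V_{\mathbb C}$ containing $M$, so $\dim W\ge D-|S_2|$. Let $K$ be the set of coordinates that do not vanish identically on $W$, and let $W^\circ\subset W$ be the subset where all coordinates in $K$ are nonzero. Since $W$ is irreducible, $W^\circ$ is a nonempty Zariski open subset. Let $\Gamma$ be the set of points of $V_{\mathbb C}$ whose nonzero coordinates are exactly those in $K$, viewed as a subset of the torus $(\mathbb C^*)^K$. Then $W^\circ\subset\Gamma$.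

We determine the equations of $\Gamma$ in the torus. Fix a point of $W^\circ$; it satisfies all equations. For an equation $z_\kappa=0$ this means $\kappa\notin K$, so the equation holds on the whole torus. For an equation $z_\kappa z_\lambda=z_\mu z_\nu$, the two sides are both zero or both nonzero at this point. In the first case each side contains a coordinate outside $K$, and the equation holds on the whole torus. In the second case all four coordinates lie in $K$, and the equation can be written $z^v=1$ with $v\in\mathbb Z^K$. So $\Gamma=\{z\in(\mathbb C^*)^K: z^{v_1}=\dots=z^{v_s}=1\}$ for some integer vectors $v_1,\dots,v_s$. Let $\rho$ be their rank, which is the same over $\mathbb R$ and over $\mathbb C$, and put $d=|K|-\rho$.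

Near a point $z^0\in\Gamma$ use the coordinates $z_\kappa=z^0_\kappa e^{\zeta_\kappa}$ with $\zeta$ small. The equations become $v_i\cdot\zeta=0$, so $\Gamma$ is a complex manifold of dimension $d$. It contains $W^\circ$, hence $d\ge\dim W\ge D-|S_2|$. In the same way, the coordinatewise logarithm maps $\Gamma_{>0}=\Gamma\cap\mathbb R^K_{>0}$ homeomorphically onto the real linear space $\{\zeta\in\mathbb R^K:v_i\cdot\zeta=0\text{ for all }i\}$, which has dimension $d$. Note that $\Gamma_{>0}\subset V$.

Choose $z^k\in W^\circ$ with $z^k\to M$, and let $|z^k|$ be the vector of absolute values of the coordinates. From $|z^k|^{v_i}=|(z^k)^{v_i}|=1$ we get $|z^k|\in\Gamma_{>0}$, and $|z^k|\to|M|=M$. So, with $O$ as in \eqref{eq:local}, the set $O\cap\Gamma_{>0}$ is a nonempty open subset of $\Gamma_{>0}\cong\mathbb R^d$, and it is contained in $C$. Composing with the inverse of the parametrization of $C$ from Theorem \ref{thm:cells}, we obtain a continuous injection of a nonempty open subset of $\mathbb R^d$ into $\mathbb R^{\dim C}$. By invariance of domain this forces $\dim C\ge d\ge D-|S_2|$.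
\end{proof}

This completes the proof of Theorem \ref{thm:B}. In Section \ref{sec:triangles} the hypothesis of part (3) fails because $\delta_8$ has zero differential on $C_G$, and the hypothesis of part (4) fails because of $\delta_6$ and $\delta_7$.

\section{At most five nodes}\label{sec:five}

Let $n\le5$. A circular pair of size $k$ uses $2k$ nodes, so all pairs have size at most $2$, and Corollary \ref{cor:geq} gives the ``if'' direction of the Conjecture. For the ``only if'' direction we need tests of total size $D$; the sizes of $S_1$ and $S_2$ will then be correct automatically.

\begin{proposition}\label{prop:five}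
Let $n\le5$ and $M\in\mathcal T$. There is a test $(S_1,S_2)$ with $M\in U(S_1,S_2)$ and $|S_1|+|S_2|=D$.
\end{proposition}

\begin{proof}
The cases $n\le4$ are Example \ref{ex:small}. Let $n=5$, so $D=10$, and read nodes and indices modulo $5$. View the nodes as the vertices of a pentagon and name the coordinates
\[
d_j=m_{2j-1,\,2j+1}\quad\text{(diagonals)},\qquad s_j=m_{2j+2,\,2j+3}\quad\text{(sides)}.
\]
Explicitly, $(d_0,\dots,d_4)=(m_{14},m_{13},m_{35},m_{25},m_{24})$ and $(s_0,\dots,s_4)=(m_{23},m_{45},m_{12},m_{34},m_{15})$. The diagonals are numbered as one meets them along the pentagram, and $s_j$ is the side disjoint from $d_j$. Rotating the nodes by two steps shifts $j$ by one. The four nodes other than $2j$ are $2j+1,\dots,2j+4$ in circular order. Their crossing matching is $\{2j+1,2j+3\},\{2j+2,2j+4\}$, with product $d_{j+1}d_{j-1}$. Their noncrossing matchings are $\{2j+1,2j+4\},\{2j+2,2j+3\}$, with product $d_js_j$, and $\{2j+1,2j+2\},\{2j+3,2j+4\}$, with product $s_{j+2}s_{j-2}$. By \eqref{eq:size2} the circular minors are therefore the ten coordinates and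
\[
b_j=s_jd_j-d_{j-1}d_{j+1},\qquad a_j=s_{j+2}s_{j-2}-d_{j-1}d_{j+1}\qquad(j\in\mathbb Z/5).
\]
The negative terms involve only diagonals, so we distinguish cases according to $J=\{j: d_j(M)=0\}$. If $j\in J$, then $b_j(M)=-d_{j-1}d_{j+1}\ge0$ forces $j-1\in J$ or $j+1\in J$. So $J$ is a union of cyclic intervals of length at least $2$. Two such intervals separated by gaps would need at least six positions, so $J$ is empty or a single cyclic interval with $|J|\ge2$. In each case we list ten minors, assign them by sign, and check that on $U$ the other ten are nonnegative.

\emph{Case $J=\emptyset$.} Take $d_0,\dots,d_4$, which go to $S_1$, and $b_0,\dots,b_4$. On $U$,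
\[
s_j=\frac{b_j+d_{j-1}d_{j+1}}{d_j}\ \ge\ \frac{d_{j-1}d_{j+1}}{d_j}>0 .
\]
Applying this to $j+2$ and $j-2$, and using $d_{j+3}=d_{j-2}$ and $d_{j-3}=d_{j+2}$, we get
\[
s_{j+2}s_{j-2}\ \ge\ \frac{d_{j+1}d_{j+3}}{d_{j+2}}\cdot\frac{d_{j-3}d_{j-1}}{d_{j-2}}=d_{j+1}d_{j-1},
\]
which says $a_j\ge0$.

\emph{Case $|J|=2$.} By rotation let $J=\{0,1\}$. The only product $d_{j-1}d_{j+1}$ that does not contain $d_0$ or $d_1$ is $d_2d_4$, for $j=3$. At $M$, the inequality $a_3=s_0s_1-d_2d_4\ge0$ forces $s_0,s_1>0$. Take $d_0,d_1$, which go to $S_2$; $d_2,d_3,d_4,s_0$, which go to $S_1$; and $s_2,s_4,a_3,b_3$. On $U$,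
\[
s_1=\frac{a_3+d_2d_4}{s_0}>0,\qquad s_3=\frac{b_3+d_2d_4}{d_3}>0,
\]
so all coordinates are nonnegative, and the remaining eight minors are
\begin{gather*}
b_0=b_1=0,\qquad b_2=s_2d_2,\qquad b_4=s_4d_4,\\
a_0=s_2s_3,\qquad a_1=s_3s_4,\qquad a_2=s_4s_0,\qquad a_4=s_1s_2 .
\end{gather*}

\emph{Case $|J|\ge3$.} The complement of $J$ is a cyclic interval with at most two elements. The indices $j-1$ and $j+1$ are distinct and not cyclically adjacent, so at least one of them lies in $J$. Take the ten coordinates. On $U$ they are nonnegative, $d_i=0$ for $i\in J$, and all products $d_{j-1}d_{j+1}$ vanish. Hence $b_j=s_jd_j\ge0$ and $a_j=s_{j+2}s_{j-2}\ge0$.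
\end{proof}

\begin{proof}[Proof of Theorem \ref{thm:A} for $n\le5$]
It remains to prove the ``only if'' direction. Let $M$ be a response matrix in a cell of codimension $r$. It is symmetric with zero row sums by Theorem \ref{thm:char}. Let $(S_1,S_2)$ be the test of Proposition \ref{prop:five} and put $r'=|S_2|$, so that $|S_1|=D-r'$. By the ``if'' direction, $M$ lies in a cell of codimension $r'$. Since $M$ lies in only one cell, $r'=r$, and $(S_1,S_2)$ has the sizes required by the Conjecture. Together with Section \ref{sec:triangles}, this proves Theorem \ref{thm:A}.
\end{proof}

\begin{thebibliography}{9}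

\bibitem{BGK}
B. Bychkov, L. Guterman, A. Kazakov, \emph{Electrical networks, Grassmannians, and cluster algebras}, arXiv:2607.09975 (2026).

\bibitem{CIM}
Curtis, Ingerman, Morrow, \emph{Circular planar graphs and resistor networks}, Linear Algebra Appl. 283 (1998).

\bibitem{KW}
Kenyon, Wilson, \emph{The space of circular planar electrical networks}.

\end{thebibliography}
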